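\title{Devaney chaos on the Lelek fan}

\begin{abstract}
We show that the Lelek fan admits a homeomorphism that is topologically mixing and has dense periodic points, and hence is chaotic in the sense of Devaney; it also admits a non-invertible map with these properties. The examples are shifts on spaces of sequences $(t_i)$ in $[0,1]$ whose ratios $t_{i+1}/t_i$ lie in $e^A$ for a compact, totally disconnected set $A\subset\mathbb R$. For finite sets $A$ that contain a positive and a negative element we determine when the two-sided shift is Devaney chaotic and compute its topological entropy. It follows that every value in $(0,\infty]$ is the entropy of a mixing, Devaney chaotic homeomorphism of the Lelek fan.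
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The question}

A \emph{continuum} is a nonempty compact connected metric space, and an \emph{arc} is a homeomorphic copy of $[0,1]$. A continuum is \emph{hereditarily unicoherent} if the intersection of any two of its subcontinua is connected (the empty set counts as connected). A \emph{ramification point} is the common end point of three arcs that are otherwise pairwise disjoint. A \emph{fan} is an arcwise connected, hereditarily unicoherent continuum $F$ with exactly one ramification point $v$, its \emph{top}. Two points $x\ne y$ of a fan are joined by exactly one arc $[x,y]$, because the intersection of two such arcs is a connected subset of each that contains both end points; we put $[x,x]=\{x\}$. The fan is \emph{smooth} if $x_n\to x$ implies $[v,x_n]\to[v,x]$ in the Hausdorff metric. A point $e\in F$ is an \emph{end point} of $F$ if it is an end point of every arc in $F$ that contains it. A \emph{Lelek fan} is a smooth fan $L$ whose set of end points is dense. We use without proof that the Lelek fan is unique up to homeomorphism. The definition says that every initial segment $[v,x]$ is a limit of arcs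 $[v,e_n]$ that stop at end points $e_n\to x$.

Let $(X,d)$ be a compact metric space and $f:X\to X$ continuous. The system $(X,f)$ is \emph{chaotic in the sense of Devaney} if
\begin{enumerate}
\item[(1)] it is \emph{transitive}: for all nonempty open $U,V\subseteq X$ there is $n\ge1$ with $f^n(U)\cap V\ne\emptyset$;
\item[(2)] the periodic points of $f$ are dense in $X$;
\item[(3)] it has \emph{sensitive dependence on initial conditions}: there is $\varepsilon>0$ such that for every $x\in X$ and $\delta>0$ there are $y\in X$ with $d(x,y)<\delta$ and $n\ge1$ with $d(f^n(x),f^n(y))>\varepsilon$.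
\end{enumerate}
The system is \emph{topologically mixing} if for all nonempty open $U,V$ the relation $f^n(U)\cap V\neq\emptyset$ holds for all sufficiently large $n$.

It is known that the Lelek fan carries a continuous map that is not a homeomorphism, and also a homeomorphism, which satisfy (1) and (3) but not (2). Banic, Erceg, Kennedy and Nall \cite{BEKN} posed the following question.
\begin{quote}
\emph{Is there a continuous map $f$ on the Lelek fan $L$ such that $(L,f)$ is chaotic in the sense of Devaney?}
\end{quote}

For homeomorphisms one might guess that the answer is no. A homeomorphism $h$ of a fan fixes the top $v$, the only ramification point, and maps $[v,x]$ onto $[v,h(x)]$. If $x\neq v$ has period $k$, then $h^k$ is a homeomorphism of the arc $[v,x]$ that fixes both ends, so along this arc every orbit of $h^k$ is monotone. Condition (2) asks for a dense supply of such exact returns, on which nothing is mixed. Condition (1) asks the opposite: it must be possible to carry a point low on one arc close to a point high on another, whatever the two levels are. We show that the two demands are compatible.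

\subsection*{The model and the results}

For a nonempty compact set $A\subset\mathbb R$ put $e^A=\{e^a:a\in A\}$ and
\[
X_A=\bigl\{t=(t_i)_{i\in\mathbb Z}\in[0,1]^{\mathbb Z}:\ t_{i+1}\in e^At_i\ \text{ for all } i\bigr\},\qquad (\sigma t)_i=t_{i+1},
\]
with the metric $d(t,t')=\sup_i2^{-|i|}|t_i-t_i'|$, which induces the product topology. Let $X_A^+\subset[0,1]^{\mathbb N_0}$ be defined in the same way with $\mathbb N_0=\{0,1,2,\dots\}$ in place of $\mathbb Z$. A \emph{word} is a finite sequence of elements of $A$, its \emph{letters}, and its \emph{sum} is the sum of its letters. The two demands above become two arithmetic conditions on $A$.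
\begin{itemize}
\item[(Z)] Every $a\in A$ occurs in some word over $A$ with sum $0$.
\item[(D)] $A$ contains nonzero elements $a,b$ with $a/b$ irrational.
\end{itemize}

\begin{theorem}\label{thm:main}
Let $A\subset\mathbb R$ be compact and totally disconnected, and let $A$ satisfy \textup{(Z)} and \textup{(D)}. Then $X_A$ is a Lelek fan, and $\sigma:X_A\to X_A$ is a topologically mixing homeomorphism with dense periodic points and sensitive dependence on initial conditions. In particular $(X_A,\sigma)$ is chaotic in the sense of Devaney.
\end{theorem}

\begin{theorem}\label{thm:onesided}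
Under the hypotheses of Theorem~\ref{thm:main}, $X_A^+$ is a Lelek fan, and the shift on it is a topologically mixing, Devaney chaotic continuous surjection that is not injective.
\end{theorem}

The set $A=\{1,-1,\sqrt2,-\sqrt2\}$ satisfies (Z), by the words $(a,-a)$, and (D). Uniqueness of the Lelek fan then answers the question.

\begin{corollary}\label{cor:answer}
The Lelek fan admits a homeomorphism, and also a non-invertible continuous map, that is topologically mixing and chaotic in the sense of Devaney.
\end{corollary}

For finite alphabets the two conditions are exactly what is needed, and the entropy has a closed form.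

\begin{theorem}\label{thm:class}
Let $A\subset\mathbb R$ be finite with a positive and a negative element. Then $(X_A,\sigma)$ is chaotic in the sense of Devaney if and only if \textup{(Z)} and \textup{(D)} hold. In that case $X_A$ is a Lelek fan and $\sigma$ is topologically mixing.
\end{theorem}

\begin{theorem}\label{thm:entropy}
Let $A\subset\mathbb R$ be finite with a positive and a negative element. Then
\[
h_{\mathrm{top}}(X_A,\sigma)=\log\min_{\lambda\in\mathbb R}\sum_{a\in A}e^{\lambda a}.
\]
Consequently, for every $c\in(0,\infty]$ the Lelek fan admits a topologically mixing, Devaney chaotic homeomorphism with topological entropy exactly $c$.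
\end{theorem}

Section~\ref{sec:walks} translates points of $X_A$ into walks on the half-line $(-\infty,0]$. Section~\ref{sec:obstructions} shows why (Z) and (D) are forced, Section~\ref{sec:example} works out the alphabet $\{\pm1,\pm\sqrt2\}$ by hand, and Section~\ref{sec:connect} proves the combinatorial lemmas in general. The topology of $X_A$ is treated in Section~\ref{sec:fan}, the dynamics in Section~\ref{sec:dynamics}, and the entropy in Section~\ref{sec:entropy}.

\section{Walks below a ceiling}\label{sec:walks}

Let $A\subset\mathbb R$ be nonempty and compact. To treat both spaces at once, let $T$ be $\mathbb Z$ or $\mathbb N_0$, and let $X$ be $X_A$ or $X_A^+$ accordingly. Let $o\in X$ be the sequence with all coordinates $0$. Since $t_{i+1}=e^at_i$ with $e^a>0$, a point with one coordinate $0$ equals $o$. For $t\in X\setminus\{o\}$ the numbers $s_i=\log t_i\le0$ are the \emph{heights} of $t$.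

A \emph{walk} is a real sequence $(s_i)$, indexed by a finite or infinite interval of integers, with increments $s_{i+1}-s_i\in A$. It is \emph{admissible} if $s_i\le0$ for all $i$. Taking heights identifies $X\setminus\{o\}$ with the set of admissible walks indexed by $T$. To \emph{follow} a word from a height $u$ is to form the finite walk that starts at $u$ and has the letters of the word as its successive increments. The only constraint that links a word to its starting height is the ceiling $0$.

The increments define the map
\[
\pi:X\setminus\{o\}\to A^T,\qquad \pi(t)_i=\log(t_{i+1}/t_i).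
\]

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] $X$ is compact and $\sigma:X\to X$ is continuous; if $T=\mathbb Z$, it is a homeomorphism.
\item[(b)] If $t_i=t'_i$ for all $i\in T$ with $|i|\le M$, then $d(t,t')\le2^{-M-1}$.
\item[(c)] If $t,t'\in X$ and $c\in[0,1]$, then $ct\in X$ and $d(ct,ct')\le d(t,t')$. If $X\ne\{o\}$, then $X\setminus\{o\}$ is dense in $X$.
\item[(d)] The map $\pi$ is continuous, and $\pi(t')=\pi(t)$ if and only if $t'=ct$ for some $c>0$.
\item[(e)] If $A$ contains a positive element $a_+$ and a negative element $a_-$, then every admissible walk is the restriction of an admissible walk indexed by $\mathbb Z$. In particular $X\ne\{o\}$.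
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The set $G=\{(x,y)\in[0,1]^2:y\in e^Ax\}$ is the intersection of $[0,1]^2$ with the image of the compact set $[0,1]\times A$ under $(x,a)\mapsto(x,e^ax)$, so $G$ is closed. Hence $X$, defined by $(t_i,t_{i+1})\in G$ for all $i$, is closed in $[0,1]^T$. The shift is continuous coordinatewise, and so is the backward shift when $T=\mathbb Z$.

(b) All coordinates lie in $[0,1]$, and the remaining weights are at most $2^{-M-1}$.

(c) Scaling preserves ratios and does not increase coordinates or their differences. If $t\ne o$, then $ct\ne o$ for $c>0$ and $ct\to o$ as $c\to0$.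

(d) Each coordinate of $\pi$ is continuous where $t_i>0$. A point $t\neq o$ is determined by $t_0$ and $\pi(t)$, and $ct$ has the same ratios as $t$.

(e) If the walk has a last index $k$, put $s_{k+i}=s_k+ia_-$ for $i\ge1$. If it has a first index $j$, put $s_{j-i}=s_j-ia_+$ for $i\ge1$. The new increments are $a_-$ and $a_+$. The heights added after time $k$ are below $s_k$, and those added before time $j$ are below $s_j$, so all of them are $\le0$.
\end{proof}

In terms of walks, (c) says that an admissible walk may be translated downward but not, in general, upward. This asymmetry produces the end points of $X$, and it dictates the direction of every approximation below.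

We also use the standard fact that a subgroup of $(\mathbb R,+)$ is either dense or of the form $c\mathbb Z$ with $c\ge0$. Hence a subgroup that contains nonzero $a,b$ with $a/b$ irrational is dense. Finally, (Z) and (D) together give $A$ a positive and a negative element: by (D) there is $a\ne0$ in $A$, and a zero-sum word containing $a$ contains a letter of the opposite sign. So Lemma~\ref{lem:basic}(e) applies under the hypotheses of all four theorems.

\section{Two obstructions}\label{sec:obstructions}

For finite $A$ both conditions have a plain form. Concatenating one zero-sum word for each letter, we see that (Z) holds if and only if $\sum_{a\in A}n_aa=0$ for some integers $n_a\ge1$. Condition (D) holds if and only if $A$ generates a dense subgroup of $\mathbb R$: if (D) fails, the finitely many nonzero letters are rational multiples of one of them, $a_0$, and so lie in $(a_0/q)\mathbb Z$ for a common denominator $q$.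

\begin{proposition}\label{prop:necessary}
Let $A\subset\mathbb R$ be finite with a positive and a negative element.
\begin{enumerate}
\item[(a)] If the periodic points of $\sigma$ are dense in $X_A$, then \textup{(Z)} holds.
\item[(b)] If $(X_A,\sigma)$ is transitive, then \textup{(D)} holds.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Fix $a\in A$ and let $U_a=\{t\in X_A\setminus\{o\}:\pi(t)_0=a\}$. Since $A$ is discrete and $\pi$ is continuous on the open set $X_A\setminus\{o\}$, the set $U_a$ is open in $X_A$. It is nonempty: the walk $s_0=-|a|$, $s_1=-|a|+a$ is admissible and extends by Lemma~\ref{lem:basic}(e). So $U_a$ contains a point $t$ with $\sigma^kt=t$ for some $k\ge1$. The word $(\pi(t)_0,\dots,\pi(t)_{k-1})$ begins with $a$ and has sum $\log t_k-\log t_0=0$.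

(b) Suppose that (D) fails. Then $A\subset c\mathbb Z$ for some $c>0$, and the height modulo $c$ is a conserved quantity: the map $\theta:X_A\setminus\{o\}\to\mathbb R/c\mathbb Z$, $\theta(t)=\log t_0\bmod c$, is continuous and satisfies $\theta\circ\sigma=\theta$. It is onto, because a point $t\ne o$ may be multiplied by any factor in $(0,1]$. Let $J_1,J_2$ be disjoint nonempty open arcs of the circle $\mathbb R/c\mathbb Z$. The sets $\theta^{-1}(J_1)$ and $\theta^{-1}(J_2)$ are nonempty, disjoint and open in $X_A$, and $\sigma^k(\theta^{-1}(J_1))\subset\theta^{-1}(J_1)$ for all $k\ge1$. So $\sigma$ is not transitive.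
\end{proof}

\begin{remark}\label{rem:twoletters}
With two letters the obstructions exclude each other. Let $A=\{-\alpha,\beta\}$ with $\alpha,\beta>0$. If $\alpha/\beta$ is rational, (D) fails. If $\alpha/\beta$ is irrational, no nonempty word has sum $0$, so (Z) fails and $o$ is the only periodic point. Three letters suffice: $A=\{1,\sqrt2,-1-\sqrt2\}$ satisfies (Z) and (D).
\end{remark}

\begin{remark}
The sign hypothesis removes degenerate cases: if all letters are positive, heights indexed by $\mathbb Z$ tend to $+\infty$ as $i\to\infty$, if all are negative they do so as $i\to-\infty$, and either way $X_A=\{o\}$. Finiteness is used in (a) to make $U_a$ open and in (b) to find $c$; for $A=\{0\}\cup\{\pm\frac1k:k\ge1\}$ condition (D) fails although $A$ generates the dense group $\mathbb Q$.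
\end{remark}

\section{The alphabet $\{\pm1,\pm\sqrt2\}$ by hand}\label{sec:example}

By Lemma~\ref{lem:basic}(b), a point close to $t\ne o$ is obtained by keeping a long central block of the walk of $t$ and continuing it in any admissible way. All statements about density then reduce to connecting two given heights by an admissible walk. There are three tasks. We carry them out for $A=\{\pm1,\pm\sqrt2\}$.

\emph{Returning exactly.} Let $s_{-M},\dots,s_M$ be an admissible block. Since $A=-A$, the block can be retraced:
\[
s_{-M},\ \dots,\ s_{M-1},\ s_M,\ s_{M-1},\ \dots,\ s_{-M}
\]
is an admissible walk with $4M$ steps that ends where it starts. Repeating it gives a periodic point with the prescribed block.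

\emph{Reaching a target approximately.} Start at height $-\frac12$ and ask to arrive in $(-0.3,0)$. We need a word with sum in $J=(0.2,0.5)$, and $\sqrt2-1\in J$ because $1.2<\sqrt2<1.5$. The order of the letters matters. The word $(\sqrt2,-1)$ passes through $\sqrt2-\frac12>0$ and breaks the ceiling. The word $(-1,\sqrt2)$ gives the heights $-\frac12,\ -\frac32,\ \sqrt2-\frac32$ and is admissible. Going down first costs nothing, since there is no floor.

\emph{Doing so in every large number of steps.} Mixing needs connecting walks of all large lengths. Adding pairs of letters $-1,1$ to $(-1,\sqrt2)$, with the negative letters placed first, keeps the sum and gives all even lengths $\ge2$. It gives no odd length: a zero-sum word over this alphabet has as many letters $1$ as $-1$ and as many letters $\sqrt2$ as $-\sqrt2$, so its length is even. A second word is needed. We have $3\sqrt2-4\in J$, because $4.2^2<18<4.5^2$, and the word with four letters $-1$ followed by three letters $\sqrt2$ has length $7$. Padding it gives all odd lengths $\ge7$. So every length $n\ge6$ occurs.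

In general $A$ is not symmetric, and retracing has to be replaced. For $A=\{1,\sqrt2,-1-\sqrt2\}$ the step $1$ is undone by the word $(-1-\sqrt2,\sqrt2)$, which is what remains of a zero-sum word when the letter $1$ is removed. This is the use of (Z).

\section{Connecting walks}\label{sec:connect}

The sum and the length of a word do not depend on the order of its letters. So we may first find the letters and then order them to respect the ceiling.

\begin{lemma}[Valley order]\label{lem:valley}
Let $w$ be a word in which all nonpositive letters precede all positive letters. If $w$ is followed from a height $u\le0$ and ends at a height $v\le0$, then the walk is admissible.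
\end{lemma}

\begin{proof}
The heights first do not increase and then increase, so each is at most $\max(u,v)\le0$.
\end{proof}

\begin{lemma}[Exact return]\label{lem:return}
Assume \textup{(Z)}. If an admissible walk leads from height $u$ to height $v$ in finitely many steps, then some admissible walk, possibly with no steps, leads from $v$ to $u$.
\end{lemma}

\begin{proof}
Let $(a_1,\dots,a_k)$ be the word of increments, with sum $v-u$. For each $j$ take a zero-sum word containing $a_j$ and delete one occurrence of $a_j$; what remains has sum $-a_j$. The concatenation of these remainders has sum $u-v$. Put it in valley order, follow it from $v$, and apply Lemma~\ref{lem:valley}.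
\end{proof}

For approximate connections there are two difficulties. Condition (D) makes \emph{integer} combinations of letters dense, whereas sums of words have nonnegative coefficients. Adding many copies of one zero-sum word repairs the signs, but it changes the length only by multiples of the length $N$ of that word. So density must be available separately in each residue class of lengths modulo $N$, as it was for the two parities in Section~\ref{sec:example}. The object that controls this is the group of integer combinations with coefficient sum $0$.

\begin{lemma}\label{lem:lengths}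
Assume \textup{(Z)} and \textup{(D)}. For every nonempty open interval $J\subset\mathbb R$ there is $n_0\ge1$ such that for every $n\ge n_0$ some word of length exactly $n$ has sum in $J$.
\end{lemma}

\begin{proof}
Let $a,b$ be as in (D). Concatenate a zero-sum word containing $a$ with one containing $b$. Let $A_0$ be the finite set of letters of the resulting word, let $n_c\ge1$ be the multiplicity of $c\in A_0$, and let $N=\sum_cn_c$; thus $\sum_cn_cc=0$. Consider the group
\[
\Gamma=\Bigl\{\sum_{c\in A_0}m_cc:\ m_c\in\mathbb Z,\ \sum_{c\in A_0}m_c=0\Bigr\}.
\]
For $c\in A_0$ we have $Nc=Nc-\sum_{c'}n_{c'}c'$, a combination with coefficient sum $N-N=0$, so $Nc\in\Gamma$. Thus $\Gamma$ contains $Na$ and $Nb$, whose ratio is irrational, and $\Gamma$ is dense in $\mathbb R$.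

Fix $j\in\{0,\dots,N-1\}$. The set $ja+\Gamma$ is dense, so there are integers $m_c$ with $\sum_cm_c=j$ and $\sum_cm_cc\in J$. Choose $k_j\ge1$ with $m_c+k_jn_c\ge0$ for all $c\in A_0$. For $k\ge k_j$, a word with $m_c+kn_c$ letters $c$ for each $c\in A_0$ has length $j+kN$ and sum $\sum_cm_cc+k\sum_cn_cc\in J$. Take $n_0=N\max_jk_j$: every $n\ge n_0$ is $j+kN$ with $0\le j<N$ and $k\ge k_j$.
\end{proof}

\begin{corollary}[Approximate connection]\label{cor:connect}
Assume \textup{(Z)} and \textup{(D)}. For all $u,v\le0$ and $\eta>0$ there is $n_0\ge1$ such that for every $n\ge n_0$ some admissible walk with exactly $n$ steps leads from $u$ to a height in $(v-\eta,v)$.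
\end{corollary}

\begin{proof}
Apply Lemma~\ref{lem:lengths} to $J=(v-u-\eta,v-u)$, put the word in valley order, and follow it from $u$. It ends below $v\le0$, so Lemma~\ref{lem:valley} applies.
\end{proof}

\section{The spaces $X_A$ and $X_A^+$ are Lelek fans}\label{sec:fan}

In this section $A$ is compact and totally disconnected, and $X$ is $X_A$ or $X_A^+$. For $t\in X$ let $m(t)=\sup_it_i$. If $t\ne o$ and $c>0$, then $ct\in X$ exactly when $c\,m(t)\le1$. By Lemma~\ref{lem:basic}(d) the fiber of $\pi$ through $t$ is therefore $\{ct:0<c\le1/m(t)\}$. The \emph{leg} through $t$ is
\[
I(t)=\{ct:0\le c\le1/m(t)\},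
\]
the fiber together with $o$. The map $c\mapsto ct$ is a continuous injection of a compact interval, so $I(t)$ is an arc; its ends are $o$ and the one point $t/m(t)$ of the leg where $m=1$. Two different legs meet only in $o$. Every point is joined to $o$ along its leg, so $X$ is an arcwise connected continuum.

To be a fan, $X$ must not allow a subcontinuum to pass from one leg to another except through $o$. This is where total disconnectedness enters. The set $A$ contains no interval, so $\mathbb R\setminus A$ is dense and the sets $A\cap(\alpha,\beta)$ with $\alpha,\beta\notin A$ form a base of clopen subsets of $A$. Hence $A^T$ has a base of clopen sets, and its connected subsets have at most one point.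

\begin{lemma}\label{lem:subcontinua}
Let $Y\subset X$ be a subcontinuum.
\begin{enumerate}
\item[(a)] If $o\notin Y$, then $Y$ lies in one fiber of $\pi$.
\item[(b)] If $o\in Y$, then $cp\in Y$ for all $p\in Y$ and $c\in[0,1]$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The set $\pi(Y)$ is connected, hence a point.

(b) Suppose that $p\in Y\setminus\{o\}$, $0<c<1$ and $cp\notin Y$. We use the gap at $cp$ to cut $Y$ at the level $y_0=cp_0$ along all legs close to $I(p)$. We claim that there is a clopen set $W\ni\pi(p)$ in $A^T$ such that no $y\in Y$ has $y_0=cp_0$ and $\pi(y)\in W$. Otherwise, taking clopen neighborhoods that shrink to $\pi(p)$, we find $y^k\in Y$ with $y^k_0=cp_0$ and $\pi(y^k)\to\pi(p)$. The relation $y^k_{i+1}=e^{\pi(y^k)_i}y^k_i$, used forward and backward from $i=0$, gives $y^k_i\to cp_i$ for every $i$. So $y^k\to cp$ and $cp\in Y$, a contradiction. With such a $W$,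
\[
Y_1=\{y\in Y:y_0\ge cp_0,\ \pi(y)\in W\}=\{y\in Y:y_0>cp_0,\ \pi(y)\in W\}.
\]
The map $\pi$ is continuous on the closed set $\{y_0\ge cp_0\}$, which misses $o$. So the first description shows that $Y_1$ is closed in $Y$ and the second that it is open in $Y$. It contains $p$ and misses $o$, which contradicts the connectedness of $Y$.
\end{proof}

\begin{proposition}\label{prop:structure}
\begin{enumerate}
\item[(a)] $X$ is hereditarily unicoherent.
\item[(b)] For $p\ne o$ the only arc from $o$ to $p$ is $[o,p]=\{cp:0\le c\le1\}$, and $p^k\to p$ in $X$ implies $[o,p^k]\to[o,p]$.
\item[(c)] No point $p\ne o$ is a ramification point. If $X$ has at least three legs, then $o$ is a ramification point.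
\item[(d)] A point $p\ne o$ is an end point of $X$ if and only if $m(p)=1$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Let $Y,Y'$ be subcontinua. If both contain $o$, then by Lemma~\ref{lem:subcontinua}(b) each $p\in Y\cap Y'$ is joined to $o$ by $\{cp:0\le c\le1\}\subset Y\cap Y'$, so $Y\cap Y'$ is connected. Now let $o\notin Y$. Then $Y$ is a connected subset of $I\setminus\{o\}$ for a leg $I$. If $o\in Y'$, then $Y'\cap I$ is closed under scaling by $c\in[0,1]$ and so is connected. If $o\notin Y'$, then $Y'$ lies in one fiber, so it is either a connected subset of $I$ or disjoint from $I$. In each case $Y\cap Y'=Y\cap(Y'\cap I)$ is the intersection of two connected subsets of the arc $I$, and so it is connected.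

(b) An arc from $o$ to $p$ contains $\{cp:0\le c\le1\}$ by Lemma~\ref{lem:subcontinua}(b). This is a connected subset of the arc containing both end points, hence the whole arc. By Lemma~\ref{lem:basic}(c), $d(cp^k,cp)\le d(p^k,p)$ for all $c\in[0,1]$, so the Hausdorff distance between $[o,p^k]$ and $[o,p]$ is at most $d(p^k,p)$; this includes the case $p=o$.

(c) Let three arcs have the end point $p\ne o$. Shorten them so that they miss $o$. By Lemma~\ref{lem:subcontinua}(a) they become three nondegenerate subarcs of $I(p)$ with end point $p$. Two of them lie on the same side of $p$ and so meet in more than $p$. Three legs, on the other hand, are three arcs with common end point $o$ that are otherwise disjoint.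

(d) If $m(p)<1$, then $p=1\cdot p$ with $0<1<1/m(p)$, so $p$ is not an end point of the arc $I(p)$. Let $m(p)=1$, and suppose that $p$ lies on an arc of which it is not an end point. A small subarc misses $o$ and still has $p$ as a non-end point. It lies in $I(p)$ by Lemma~\ref{lem:subcontinua}(a). But $p$ is an end point of $I(p)$, hence of every subarc of $I(p)$ that contains it.
\end{proof}

\begin{proposition}\label{prop:lelek}
If $A$ is compact, totally disconnected and satisfies \textup{(Z)} and \textup{(D)}, then $X_A$ and $X_A^+$ are Lelek fans with top $o$.
\end{proposition}

\begin{proof}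
\emph{Three legs.} Let $a,b$ be as in (D), and let $w$ be a zero-sum word containing $a$ and $b$. It has a third letter, for otherwise $n_aa+n_bb=0$ with integers $n_a,n_b\ge1$ would make $a/b$ rational. Follow $w$ from a height so low that the walk is admissible; it ends where it starts. Repeating it periodically gives a point $t\in X\setminus\{o\}$. Choose $i,j,k\ge0$ with $\pi(t)_i,\pi(t)_j,\pi(t)_k$ distinct. Then $\sigma^it,\sigma^jt,\sigma^kt$ have distinct values of $\pi(\cdot)_0$ and lie on three different legs. By Proposition~\ref{prop:structure}(a)--(c), $X$ is a smooth fan with top $o$.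

\emph{Dense end points.} By Lemma~\ref{lem:basic}(c) it suffices to approximate a point $t\ne o$. Given $\varepsilon>0$, choose $M\ge0$ with $2^{-M}<\varepsilon$. Keep the heights of $t$ at all times $i\le M$. Then use Corollary~\ref{cor:connect} with $v=0$ repeatedly: continue from $\log t_M$ by an admissible walk to a height in $(-1,0)$, from there to a height in $(-\frac12,0)$, then to one in $(-\frac13,0)$, and so on. Each piece has at least one step, so this defines an admissible walk indexed by $T$, that is, a point $e\in X\setminus\{o\}$. Its heights have supremum $0$, so $m(e)=1$ and $e$ is an end point by Proposition~\ref{prop:structure}(d). Finally $d(e,t)\le2^{-M-1}<\varepsilon$.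
\end{proof}

\begin{remark}
Neither total disconnectedness nor (D) can simply be dropped. For $A=[-1,1]$ the space $X_A$ contains $[\frac12,1]^{\mathbb Z}$, since $[\frac12,2]\subset[e^{-1},e]$; it therefore contains a simple closed curve and is not hereditarily unicoherent. For $A=\{-1,1\}$ the heights of $t\neq o$ lie in $\log t_0+\mathbb Z$, so $m(t)=1$ forces $\log t_0\in\mathbb Z$, and no end point lies in the nonempty open set $\{t\neq o:\log t_0\notin\mathbb Z\}$.
\end{remark}

\section{Periodic points, mixing and sensitivity}\label{sec:dynamics}

The next two propositions concern $X_A$ for compact $A$ and do not use total disconnectedness.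

\begin{proposition}\label{prop:periodic}
If \textup{(Z)} holds, the periodic points of $\sigma$ are dense in $X_A$.
\end{proposition}

\begin{proof}
The point $o$ is fixed. Let $t\ne o$ and $\varepsilon>0$, and choose $M\ge1$ with $2^{-M}<\varepsilon$. The heights $\log t_{-M},\dots,\log t_M$ form an admissible walk with $2M$ steps. By Lemma~\ref{lem:return} it can be continued by an admissible walk with some number $k\ge0$ of steps that ends at the height $\log t_{-M}$. Repeating the resulting closed walk with period $2M+k$ in both directions gives $p\in X_A$ with $\sigma^{2M+k}p=p$ and $p_i=t_i$ for $|i|\le M$. Thus $d(p,t)\le2^{-M-1}<\varepsilon$.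
\end{proof}

For mixing we must join the past of a point $u$ to the future of an unrelated point $v$. An exact connection is in general impossible: if $A$ is countable, only countably many heights can be reached from a given one. So we arrive at a nearby height and translate the future of $v$ by the error. If $v$ is an end point, its walk cannot be raised at all, and this is why Corollary~\ref{cor:connect} arrives \emph{below} the target.

\begin{proposition}\label{prop:mixing}
If \textup{(Z)} and \textup{(D)} hold, then $(X_A,\sigma)$ is topologically mixing.
\end{proposition}

\begin{proof}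
Let $U,V\subset X_A$ be nonempty and open. By Lemma~\ref{lem:basic}(c),(e) there are $u\in U\setminus\{o\}$ and $v\in V\setminus\{o\}$. Choose $\rho>0$ such that the open balls of radius $\rho$ about $u$ and $v$ lie in $U$ and $V$, and choose $M\ge1$ with $2^{-M}<\rho$. Let $n_0$ be given by Corollary~\ref{cor:connect} for the heights $\log u_M$ and $\log v_{-M}$ and for $\eta=\rho$. Fix $k\ge n_0$ and put $n=2M+k$. There is an admissible walk with $k$ steps from $\log u_M$ to $\log v_{-M}-\delta$ for some $\delta\in(0,\rho)$. Define $z$ by $z_i=u_i$ for $i\le M$, by letting the heights of $z$ follow this walk at the times $M,\dots,M+k$, and by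
\[
z_{n+j}=e^{-\delta}v_j\qquad(j\ge-M).
\]
The definitions agree at time $M$ and at time $M+k=n-M$, and $e^{-\delta}v\in X_A$, so $z\in X_A$. We have $d(z,u)\le2^{-M-1}<\rho$. Moreover $|(\sigma^nz)_j-v_j|=(1-e^{-\delta})v_j\le\delta$ for $j\ge-M$, so $d(\sigma^nz,v)\le\max(\delta,2^{-M-1})<\rho$. Hence $z\in U$ and $\sigma^nz\in V$, and $\sigma^n(U)\cap V\ne\emptyset$ for all $n\ge2M+n_0$.
\end{proof}

Sensitivity is stated in terms of a metric, and we will have to transport it to an arbitrary copy of the Lelek fan. The following lemma derives it from mixing for whatever metric is given.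

\begin{lemma}\label{lem:sensitive}
Let $(Y,d)$ be a metric space with at least two points and let $f:Y\to Y$ be topologically mixing. Then $(Y,f)$ has sensitive dependence on initial conditions.
\end{lemma}

\begin{proof}
Take two points at distance $4\varepsilon>0$, and let $V_1,V_2$ be the open balls of radius $\varepsilon$ about them; points of $V_1$ and $V_2$ are at distance more than $2\varepsilon$. Let $x\in Y$ and $\delta>0$, and let $U$ be the open ball of radius $\delta$ about $x$. By mixing there is one $n\ge1$ with $f^n(U)\cap V_1\ne\emptyset$ and $f^n(U)\cap V_2\ne\emptyset$. Take $y_1,y_2\in U$ with $f^n(y_i)\in V_i$. Since $d(f^n(y_1),f^n(y_2))>2\varepsilon$, we have $d(f^n(x),f^n(y_i))>\varepsilon$ for $i=1$ or $i=2$.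
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Combine Lemma~\ref{lem:basic}(a), Propositions~\ref{prop:lelek}, \ref{prop:periodic} and \ref{prop:mixing}, and Lemma~\ref{lem:sensitive}. Mixing implies transitivity.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
A finite set is compact and totally disconnected, so (Z) and (D) give all the conclusions by Theorem~\ref{thm:main}. Conversely, Devaney chaos gives (Z) and (D) by Proposition~\ref{prop:necessary}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:onesided}]
The space $X_A^+$ is a Lelek fan by Proposition~\ref{prop:lelek}. Write $\sigma_+$ for its shift, and let $r:X_A\to X_A^+$ be the restriction to nonnegative coordinates. It is continuous, $r\circ\sigma=\sigma_+\circ r$, and it is onto by Lemma~\ref{lem:basic}(e) and $r(o)=o$. Since $r\circ\sigma$ is onto, so is $\sigma_+$. The map $r$ sends periodic points to periodic points and, being a continuous surjection, dense sets to dense sets. If $U,V\subset X_A^+$ are nonempty and open, so are $r^{-1}(U)$ and $r^{-1}(V)$, and $z\in r^{-1}(U)$, $\sigma^nz\in r^{-1}(V)$ give $r(z)\in U$, $\sigma_+^nr(z)\in V$. So $\sigma_+$ is mixing, and it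 is sensitive by Lemma~\ref{lem:sensitive}.

Let $a_+>0>a_-$ be elements of $A$. Take $t\in X_A^+\setminus\{o\}$ and scale it so that $t_0\le e^{a_-}$. Then $e^{-a_+}t_0$ and $e^{-a_-}t_0$ are distinct numbers in $(0,1]$, and $(e^{-a_+}t_0,t_0,t_1,\dots)$ and $(e^{-a_-}t_0,t_0,t_1,\dots)$ are two points of $X_A^+$ with image $t$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:answer}]
Let $A=\{\pm1,\pm\sqrt2\}$, let $X$ be $X_A$ or $X_A^+$, and let $L$ be a Lelek fan with its metric. By uniqueness there is a homeomorphism $g:X\to L$. The map $g\circ\sigma\circ g^{-1}$ is mixing and has dense periodic points, as these properties are topological, and it is sensitive by Lemma~\ref{lem:sensitive}. It is a homeomorphism for $X=X_A$ and is not injective for $X=X_A^+$.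
\end{proof}

\section{Topological entropy}\label{sec:entropy}

\subsection*{Background and heuristics}

Let $f$ be a continuous map of a compact metric space $(Y,d)$. A set $E\subset Y$ is \emph{$(n,\varepsilon)$-separated} if for all distinct $x,y\in E$ there is $0\le i<n$ with $d(f^i(x),f^i(y))>\varepsilon$. If $s(n,\varepsilon)$ is the largest size of such a set, then
\[
h_{\mathrm{top}}(Y,f)=\sup_{\varepsilon>0}\ \limsup_{n\to\infty}\frac1n\log s(n,\varepsilon).
\]
This number is invariant under topological conjugacy and does not increase on passing to a closed invariant subset. We use the following textbook facts. \emph{Variational principle:} $h_{\mathrm{top}}(Y,f)$ is the supremum of the measure-theoretic entropies $h_\mu(f)$ over ergodic $f$-invariant Borel probability measures $\mu$. \emph{Kolmogorov--Sinai theorem:} if $f$ is an invertible measure-preserving map of a probability space and $\mathcal P$ is a finite partition such that the sets $f^{-i}(P)$, $P\in\mathcal P$, $i\in\mathbb Z$, generate the $\sigma$-algebra, then $h_\mu(f)=h_\mu(f,\mathcal P)\le-\sum_{P\in\mathcal P}\mu(P)\log\mu(P)$. \emph{Birkhoff's theorem:} for ergodic $\mu$ and integrable $g$, the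 averages $\frac1k\sum_{i<k}g\circ f^i$ converge to $\int g\,d\mu$ almost everywhere. \emph{Poincar\'e recurrence:} almost every point of a measurable set returns to it infinitely often.

Let $A$ be finite with $a_+=\max A>0>a_-=\min A$, let $R=\max_{a\in A}|a|$, and put $Z(\lambda)=\sum_{a\in A}e^{\lambda a}$. For a probability vector $p=(p_a)_{a\in A}$ let $H(p)=-\sum_ap_a\log p_a$, with $0\log0=0$. A walk with positive drift breaks the ceiling, and a walk with negative drift converges to $o$ and carries no entropy. So one expects only letter frequencies with zero drift $\sum_ap_aa=0$ to count, and the entropy to be the largest $H(p)$ among them. The function $Z$ computes this maximum.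

\begin{lemma}\label{lem:Z}
The function $Z$ has a unique minimizer $\lambda^*$, and $Z(\lambda^*)>1$. Every probability vector $p$ with $\sum_ap_aa=0$ satisfies $H(p)\le\log Z(\lambda^*)$. The vector $p^*_a=e^{\lambda^*a}/Z(\lambda^*)$ satisfies $\sum_ap^*_aa=0$ and $H(p^*)=\log Z(\lambda^*)$.
\end{lemma}

\begin{proof}
We have $Z''(\lambda)=\sum_aa^2e^{\lambda a}>0$ and $Z(\lambda)>\max(e^{\lambda a_+},e^{\lambda a_-})$. The right side is at least $1$ and tends to $\infty$ as $\lambda\to\pm\infty$. This gives the first sentence. If $\sum_ap_aa=0$, then concavity of the logarithm gives
\[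
H(p)=\sum_{p_a>0}p_a\log\frac{e^{\lambda^*a}}{p_a}\le\log\sum_{p_a>0}e^{\lambda^*a}\le\log Z(\lambda^*).
\]
Finally $\sum_ap_a^*a=Z'(\lambda^*)/Z(\lambda^*)=0$, and $H(p^*)=\sum_ap_a^*(\log Z(\lambda^*)-\lambda^*a)=\log Z(\lambda^*)$.
\end{proof}

\begin{example}
The minimizer is $0$ exactly when $Z'(0)=\sum_aa=0$, and then the formula of Theorem~\ref{thm:entropy} gives $\log|A|$: it gives $\log4$ for $\{\pm1,\pm\sqrt2\}$ and $\log3$ for $\{1,\sqrt2,-1-\sqrt2\}$. For $A=\{-1,2\}$ the only zero-drift vector is $(\frac23,\frac13)$, and the formula gives $\log3-\frac23\log2<\log2$.
\end{example}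

\subsection*{The upper bound}

A point of $X_A$ carries its increments and also its position on the leg. We must see that the position adds no entropy. The reason is that $m(t)=\sup_it_i$ is invariant under the two-sided shift and, together with $\pi(t)$, determines $t$.

Let $\mu$ be an ergodic invariant Borel probability measure on $X_A$; we show that $h_\mu(\sigma)\le\log Z(\lambda^*)$. The invariant set $\{o\}$ has measure $0$ or $1$, and in the second case $h_\mu(\sigma)=0<\log Z(\lambda^*)$. So let $\mu(\{o\})=0$. The function $m$ is Borel and $m\circ\sigma=m$, so by ergodicity it equals a constant $m_0$ almost everywhere, and $m_0>0$. We work on the invariant Borel set $X'=\{t:m(t)=m_0\}$ of full measure. Let $\mathcal P$ be the partition of $X'$ into the sets $P_a=\{t\in X':\pi(t)_0=a\}$, and let $p_a=\mu(P_a)$.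

\emph{The partition generates.} Let $\mathcal F$ be the $\sigma$-algebra on $X'$ generated by the sets $\sigma^{-i}(P_a)=\{t\in X':\pi(t)_i=a\}$. Each function $S_n(t)=\log(t_n/t_0)$ is, up to sign, a finite sum of increments $\pi(t)_i$ and so is $\mathcal F$-measurable. From $t_n=t_0e^{S_n(t)}$ and $m_0=t_0\exp(\sup_kS_k(t))$ we get
\[
t_n=m_0\exp\bigl(S_n(t)-\sup\nolimits_kS_k(t)\bigr)\qquad(t\in X').
\]
So all coordinate functions are $\mathcal F$-measurable, and $\mathcal F$ is the Borel $\sigma$-algebra of $X'$. The Kolmogorov--Sinai theorem gives $h_\mu(\sigma)\le H(p)$.

\emph{The drift vanishes.} By Birkhoff's theorem for the bounded function $\pi(\cdot)_0$, we have $\frac1kS_k(t)\to\sum_ap_aa$ almost everywhere. Since $X'=\bigcup_{j\ge1}\{t\in X':t_0\ge\frac1j\}$, some set $E=\{t\in X':t_0\ge\kappa\}$ with $\kappa>0$ has positive measure. For almost every $t\in E$ there are infinitely many $k$ with $\sigma^kt\in E$; for these $k$ both $t_0$ and $t_k$ lie in $[\kappa,1]$, so $|S_k(t)|\le\log(1/\kappa)$. Hence the limit $\sum_ap_aa$ is $0$.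

Lemma~\ref{lem:Z} now gives $h_\mu(\sigma)\le\log Z(\lambda^*)$, and the variational principle gives $h_{\mathrm{top}}(X_A,\sigma)\le\log Z(\lambda^*)$.

\subsection*{The lower bound}

We want many walks with letter frequencies close to $p^*$. They must stay below the ceiling, and they must also stay above some floor, since different increments are hard to tell apart near $o$. The vector $p^*$ need not be rational, so blocks with exactly zero sum need not exist. We therefore use two kinds of blocks, slightly rising and slightly falling, and alternate them so as to stay near a fixed level.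

Fix an integer $J\ge|A|R/\min(a_+,|a_-|)$ and put $M=(|A|+J)R$; neither depends on what follows. For an integer $\ell\ge1$ let $c_a=\lfloor\ell p_a^*\rfloor$, $\ell'=\sum_ac_a$ and $b=\ell'+J$. Since $\sum_ap^*_aa=0$,
\[
\Bigl|\sum_ac_aa\Bigr|=\Bigl|\sum_a(c_a-\ell p^*_a)a\Bigr|\le|A|R.
\]
Let $W^+$ be the set of words consisting of an arrangement of $c_a$ letters $a$ $(a\in A)$ followed by $J$ letters $a_+$, and let $W^-$ be defined with $J$ letters $a_-$ instead. Each set has $w_\ell=\ell'!/\prod_ac_a!$ words, all of length $b$. Since $|A|R\le Ja_+\le JR$ and $|A|R\le J|a_-|\le JR$, the sums lie in $[0,M]$ for $W^+$ and in $[-M,0]$ for $W^-$.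

Put $Q=M+bR$ and fix $k\ge1$. Start at height $-Q$ at time $0$ and follow $k$ blocks: at each of the times $0,b,\dots,(k-1)b$ choose any word of $W^+$ if the current height is $\le-Q$, and any word of $W^-$ otherwise. The heights at the times $jb$ stay in $[-Q-M,-Q+M]$. Indeed, from $[-Q-M,-Q]$ we add a number in $[0,M]$, and from $(-Q,-Q+M]$ we add a number in $[-M,0]$. Within a block the height moves by at most $bR$, so all heights at the times $0,\dots,kb$ lie in $[-Q-M-bR,\,-Q+M+bR]=[-2Q,0]$. Extend each walk by Lemma~\ref{lem:basic}(e). This gives $w_\ell^k$ points of $X_A$ with the same coordinate $t_0=e^{-Q}$ and with pairwise distinct words of increments at the times $0,\dots,kb-1$. If $t,t'$ are two of them and $i\ge0$ is the first time with $\pi(t)_i\ne\pi(t')_i$, then $t_i=t_i'\ge e^{-2Q}$ and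
\[
d(\sigma^{i+1}t,\sigma^{i+1}t')\ge|t_{i+1}-t'_{i+1}|\ge e^{-2Q}\min_{a\ne a'}|e^a-e^{a'}|=:2\varepsilon_\ell .
\]
As $i+1\le kb$, the points form a $(kb+1,\varepsilon_\ell)$-separated set, and $\varepsilon_\ell$ does not depend on $k$. Hence
\[
h_{\mathrm{top}}(X_A,\sigma)\ge\lim_{k\to\infty}\frac{k\log w_\ell}{kb+1}=\frac{\log w_\ell}{b}.
\]
Now let $\ell\to\infty$. Then $c_a/\ell\to p^*_a>0$, $\ell'/\ell\to1$ and $b/\ell\to1$. Stirling's formula $\log n!=n\log n-n+O(\log(n+1))$ gives $\log w_\ell=-\sum_ac_a\log(c_a/\ell')+O(\log\ell)$, so $b^{-1}\log w_\ell\to H(p^*)=\log Z(\lambda^*)$. Together with the upper bound this proves the formula in Theorem~\ref{thm:entropy}.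

\subsection*{Every value $c\in(0,\infty)$ occurs}

The natural tool is the intermediate value theorem along a continuous family of alphabets. The difficulty is that (Z) and (D) must hold at the parameter that it produces, over which we have no control. So we build a family in which both conditions hold for every parameter: the positive letters have a fixed integer sum, and two of them have a fixed irrational difference.

Choose, in this order, an integer $N\ge2$ with $\log N>c$; an irrational number $\theta$ with $0<\theta<(N+1)^{-2}$ and $\log N-N\theta\log(N+2)>c$; and an integer $r\ge1$ with $e^{1/\sqrt r}+(N+1)e^{-\sqrt r}<e^c$, which exists because the left side tends to $1$. Put $P=(N+1)r+1$ and, for $s\in[0,r]$,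
\[
A_s=\{-1,\ s+\theta,\ s+2\theta,\ \dots,\ s+N\theta,\ \beta(s)\},\qquad\beta(s)=P-\sum_{i=1}^N(s+i\theta).
\]
We have $\beta(s)-(s+N\theta)=P-(N+1)s-\frac12N(N+3)\theta\ge1-(N+1)^2\theta>0$. So $A_s$ has $N+2$ distinct elements, of which $N+1$ are positive and larger than $s$. The word with $P$ letters $-1$ and each positive letter once has sum $0$, so (Z) holds. One of $s+\theta$ and $s+2\theta$ is irrational, because their difference is, and its ratio to $-1$ is irrational, so (D) holds.

Let $Z_s(\lambda)=\sum_{a\in A_s}e^{\lambda a}$ and $F(s)=\min_\lambda\log Z_s(\lambda)$. At the minimizer $\lambda$ each term of $Z_s(\lambda)$ is at most $Z_s(0)=N+2$. The term $e^{-\lambda}$ gives $\lambda\ge-\log(N+2)$, and the term $e^{\lambda(s+\theta)}$ gives $\lambda\le\theta^{-1}\log(N+2)$. So the minimum may be taken over a compact interval $\Lambda$ independent of $s$, and $F$ is continuous because $\log Z_s(\lambda)$ is uniformly continuous on $[0,r]\times\Lambda$. For $s=0$ and $\lambda\ge-\log(N+2)$ each of the $N$ terms $e^{\lambda i\theta}$ is at least $(N+2)^{-N\theta}$, so $F(0)\ge\log N-N\theta\log(N+2)>c$. For $s=r$ all positive letters exceed $r$, so $Z_r(-1/\sqrt r)\le e^{1/\sqrt r}+(N+1)e^{-\sqrt r}<e^c$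 and $F(r)<c$. Hence $F(s)=c$ for some $s\in(0,r)$. By Theorem~\ref{thm:main} and the entropy formula, $\sigma$ is a mixing, Devaney chaotic homeomorphism of the Lelek fan $X_{A_s}$ with entropy $c$.

\subsection*{Infinite entropy}

A finite alphabet gives at most $\log Z(0)=\log|A|$, and this is why Theorem~\ref{thm:main} allows infinite ones. Let
\[
A_\infty=\{0,\pm1,\pm\sqrt2\}\cup\{\pm\tfrac1k:k\ge2\}.
\]
This set is compact, since it is bounded and contains its only accumulation point $0$, and it is countable, hence totally disconnected. It satisfies (Z), by the words $(a,-a)$, and (D). By Theorem~\ref{thm:main}, $X_{A_\infty}$ is a Lelek fan on which $\sigma$ is mixing and Devaney chaotic. For each $k_0\ge1$ it contains the closed invariant set $X_{A'}$ with $A'=\{\pm\frac1k:1\le k\le k_0\}$. The letters of $A'$ have sum $0$, so the minimizer is $\lambda^*=0$ and $h_{\mathrm{top}}(X_{A'},\sigma)=\log(2k_0)$. Hence $h_{\mathrm{top}}(X_{A_\infty},\sigma)=\infty$.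

In both cases conjugation by a homeomorphism onto a given Lelek fan $L$ preserves the entropy and, as in the proof of Corollary~\ref{cor:answer}, mixing and Devaney chaos. This completes the proof of Theorem~\ref{thm:entropy}.

\begin{thebibliography}{9}

\bibitem{BEKN}
Iztok Banic, Goran Erceg, Judy Kennedy, Van Nall,
\emph{Quotients of dynamical systems and chaos on the Cantor fan},
arXiv:2310.19129 (2023).

\end{thebibliography}
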